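\title{Exponential separability of $C_p(X,2)$ does not characterize Corson compacta}

\begin{abstract}
For a zero-dimensional Corson compactum $X$, the space $C_p(X,2)$ of continuous two-valued functions is exponentially separable. We show in ZFC that the converse fails: the one-point compactification of a ladder-system space on $\omega_1$ is a scattered compactum of height $3$ and weight $\omega_1$ that is not Corson, although its space $C_p(X,2)$ is exponentially separable. For compacta that are locally countable outside a finite set we characterize the Corson property and, under countable Cantor--Bendixson height, the exponential separability of $C_p(X,2)$. We also show that exponential separability of $C_p(X,2)$ forces $X$ to be $\omega$-monolithic and Fr\'echet--Urysohn, and that the converse does hold for linearly ordered compacta.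
\end{abstract}

\section{Introduction}\label{sec:intro}

All spaces are Hausdorff. A \emph{compactum} is a compact space, not assumed metrizable; a space is \emph{zero-dimensional} if its clopen subsets form a base; \emph{countable} means finite or countably infinite.

Let $\mathcal F$ be a family of subsets of a space $Y$. A set $A\subset Y$ is \emph{strongly dense} in $\mathcal F$ if $A\cap\bigcap\mathcal G\neq\emptyset$ whenever $\mathcal G\subset\mathcal F$ and $\bigcap\mathcal G\ne\emptyset$. The space $Y$ is \emph{exponentially separable} if for every countable family $\mathcal F$ of closed subsets of $Y$ some countable set is strongly dense in $\mathcal F$. A countable family may have $2^{\omega}$ subfamilies, and one countable set has to meet all of their nonempty intersections. Every countable space has this property, with $A=Y$. The real line does not: each of its points is an intersection of closed intervals with rational endpoints. The one-point compactification $D\cup\{\infty\}$ of an uncountable discrete space $D$ does: a closed set that misses $\infty$ is finite, so $\infty$ together with the points of the finite members of $\mathcal F$ forms a countable strongly dense set. The property thus says that countably many closed sets cannot isolate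 uncountably many points from one another. It implies that $Y$ is \emph{functionally countable}, that is, every continuous function $Y\to\mathbb R$ has countable image (Lemma~\ref{lem:basic}).

For a zero-dimensional space $X$, let $C_p(X,2)$ be the set of continuous functions from $X$ to the discrete space $2=\{0,1\}$, with the topology of pointwise convergence, that is, the topology inherited from the product $2^X$. Its elements are the characteristic functions $\chi_U$ of the clopen sets $U\subset X$. A \emph{Corson compactum} is a compactum homeomorphic to a subspace of a \emph{$\Sigma$-product}
\[
\Sigma(\kappa)=\{x\in\mathbb R^\kappa : x(\gamma)\neq0 \text{ for at most countably many }\gamma<\kappa\},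
\]
where $\kappa$ is a cardinal. A compactum is \emph{$\omega$-monolithic} if the closure of each of its countable subsets is metrizable. Two theorems of Tkachuk connect these notions. If $X$ is a zero-dimensional Corson compactum, then $C_p(X,2)$ is exponentially separable; and for a zero-dimensional compactum $X$, the space $C_p(X,2)$ is functionally countable if and only if $X$ is $\omega$-monolithic. So for zero-dimensional compacta
\[
\begin{array}{ccc}
X\text{ is Corson} & & X \text{ is $\omega$-monolithic}\\[2pt]
\Downarrow & & \Updownarrow\\[2pt]
C_p(X,2)\text{ is exponentially separable} & \Longrightarrow & C_p(X,2)\text{ is functionally countable.}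
\end{array}
\]
The right-hand column is an equivalence, and one asks whether the left-hand column is one too. The question comes from the paper of Hern\'andez-Guti\'errez and Spadaro \cite{HS}.

\begin{quote}
\emph{Let $X$ be a zero-dimensional compactum such that $C_p(X,2)$ is exponentially separable. Must $X$ be a Corson compactum?}
\end{quote}

The first test cases suggest a positive answer. If $X$ is metrizable, then it embeds in $\mathbb R^\omega=\Sigma(\omega)$, and $C_p(X,2)$ is countable, so both properties hold. For the ordinal space $\omega_1+1$ both fail. More generally, the two properties agree on linearly ordered compacta, and exponential separability alone yields several properties that, by Tkachuk's theorem, zero-dimensional Corson compacta must share with it. Recall that $X$ is \emph{countably tight} if every point in the closure of a set $S$ is in the closure of a countable subset of $S$, and \emph{Fr\'echet--Urysohn} if every such point is the limit of a sequence from $S$. A \emph{linearly ordered compactum} is a linearly ordered set that is compact in its order topology.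

\begin{theorem}\label{thm:necessary}
Let $X$ be a zero-dimensional compactum such that $C_p(X,2)$ is exponentially separable. Then $X$ is $\omega$-monolithic, countably tight and Fr\'echet--Urysohn. Moreover, every zero-dimensional linearly ordered compactum that is a continuous image of a closed subspace of $X$ is metrizable. In particular, for a zero-dimensional linearly ordered compactum $X$ the following are equivalent: $C_p(X,2)$ is exponentially separable; $X$ is metrizable; $X$ is Corson.
\end{theorem}

Nevertheless the answer to the question is negative. To describe the counterexample, recall the \emph{Cantor--Bendixson derivatives} of a space $X$: $X^{(0)}=X$, the set $X^{(\alpha+1)}$ consists of the points of $X^{(\alpha)}$ that are not isolated in $X^{(\alpha)}$, and $X^{(\lambda)}=\bigcap_{\alpha<\lambda}X^{(\alpha)}$ for limit $\lambda$. These sets are closed and decrease. The space $X$ is \emph{scattered} if every nonempty subspace has an isolated point; equivalently, $X^{(\eta)}=\emptyset$ for some $\eta$, and the least such $\eta$ is the \emph{height} of $X$.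

\begin{theorem}\label{thm:example}
There is a zero-dimensional compactum $X$ such that $C_p(X,2)$ is exponentially separable and $X$ is not Corson. It can be taken scattered, of height $3$ and of weight $\omega_1$.
\end{theorem}

The space is the one-point compactification of a ladder-system space on $\omega_1$. It belongs to a class in which both properties in the question can be described. For a set $\Gamma$ let $c_0(\Gamma)$ be the set of $x\in\mathbb R^\Gamma$ such that $\{\gamma:|x(\gamma)|\geq\varepsilon\}$ is finite for every $\varepsilon>0$. An \emph{Eberlein compactum} is a compactum homeomorphic to a subspace of $c_0(\Gamma)\subset\mathbb R^\Gamma$ for some $\Gamma$; this is the standard coordinate form of the definition by weakly compact subsets of Banach spaces. A space is a \emph{topological sum of countable spaces} if it has a partition into countable open sets, which are then also closed.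

\begin{theorem}\label{thm:class}
Let $X$ be a compactum and $N\subset X$ a finite set such that every point of $Z=X\setminus N$ has a countable neighborhood. Then $X$ is zero-dimensional and scattered, and the following hold.
\begin{enumerate}
\item[(i)] $X$ is Corson if and only if $X$ is Eberlein, if and only if $Z$ is a topological sum of countable spaces.
\item[(ii)] If $X$ has countable height, then the following are equivalent: $C_p(X,2)$ is exponentially separable; $C_p(X,2)$ is functionally countable; $X$ is $\omega$-monolithic; closures of countable subsets of $X$ are countable.
\item[(iii)] The assumption of countable height cannot be omitted in \emph{(ii)}: $X=\omega_1+1$ is a counterexample.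
\end{enumerate}
\end{theorem}

The gap between the two properties can be put in one sentence. The Corson property requires countable subsets of $Z$ along which \emph{every} compact set can be cut, namely countable clopen sets, while exponential separability only requires a countable supply of countable open sets such that each compact set can be cut along \emph{one} of them. Section~\ref{sec:cutting} makes the second half precise and Section~\ref{sec:corson} the first. Section~\ref{sec:ladder} proves Theorem~\ref{thm:example}, Section~\ref{sec:necessary} proves Theorem~\ref{thm:necessary}, and Section~\ref{sec:height} completes the proof of Theorem~\ref{thm:class}. No axioms beyond ZFC are used. Tkachuk's theorem on Corson compacta is used in the proofs only once, for the last sentence of Theorem~\ref{thm:necessary}.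

\section{Shadows and the permanence of exponential separability}\label{sec:basic}

It is convenient to replace the quantifier over subfamilies by a quantifier over points. Given a family $\mathcal F$ of subsets of $Y$ and points $a,y\in Y$, we say that $a$ \emph{shadows} $y$ (with respect to $\mathcal F$) if $a$ belongs to every member of $\mathcal F$ that contains $y$. We use the convention $\bigcap\emptyset=Y$; the opposite convention changes a strongly dense set by at most one point.

\begin{lemma}\label{lem:shadow}
A set $A\subset Y$ is strongly dense in $\mathcal F$ if and only if every point of $Y$ is shadowed by a point of $A$.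
\end{lemma}

\begin{proof}
If $A$ is strongly dense and $y\in Y$, apply the definition to $\mathcal G=\{F\in\mathcal F:y\in F\}$. Conversely, if $y\in\bigcap\mathcal G$ and $a\in A$ shadows $y$, then $a\in\bigcap\mathcal G$.
\end{proof}

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] Closed subspaces and continuous images of exponentially separable spaces are exponentially separable.
\item[(b)] A union of finitely many exponentially separable subspaces is exponentially separable.
\item[(c)] Exponentially separable spaces are functionally countable.
\item[(d)] Closed discrete subsets of an exponentially separable space are countable.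
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $Y$ be exponentially separable, $T\subset Y$ closed, and $\mathcal F$ a countable family of closed subsets of $T$. The members of $\mathcal F\cup\{T\}$ are closed in $Y$; let $A\subset Y$ be countable and strongly dense in this family. A point of $A$ that shadows $y\in T$ lies in $T$, so $A\cap T$ is strongly dense in $\mathcal F$. Next let $\varphi:Y\to T$ be continuous and onto, let $\mathcal F$ be a countable family of closed subsets of $T$, and let $A$ be countable and strongly dense in $\{\varphi^{-1}(F):F\in\mathcal F\}$. If $a\in A$ shadows $y$, then $\varphi(a)$ shadows $\varphi(y)$ with respect to $\mathcal F$, so $\varphi(A)$ works.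

(b) Let $Y=Y_1\cup\dots\cup Y_k$ and let $A_i\subset Y_i$ be countable and strongly dense in $\{F\cap Y_i:F\in\mathcal F\}$. A point $y\in Y_i$ is shadowed with respect to the traces by some $a\in A_i$, and then $a$ lies in every $F\in\mathcal F$ that contains $y$. So $A_1\cup\dots\cup A_k$ works.

(c) Let $f:Y\to\mathbb R$ be continuous and let $A$ be countable and strongly dense in the family of sets $f^{-1}[p,q]$, where $p<q$ are rational. If $a$ shadows $y$, then $f(a)$ lies in every rational interval $[p,q]$ containing $f(y)$, so $f(a)=f(y)$. Hence $f(Y)=f(A)$ is countable.

(d) An uncountable closed discrete set contains a set $D$ of cardinality $\omega_1$, which is again closed and discrete. Any injection $D\to\mathbb R$ is continuous and has uncountable image, contrary to (a) and (c).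
\end{proof}

\section{Cutting compact open sets}\label{sec:cutting}

In this section and the next, $X$, $N$ and $Z=X\setminus N$ are as in Theorem~\ref{thm:class}. We assume $N\neq\emptyset$. This costs nothing: for $X=\emptyset$ there is nothing to prove, and if $N=\emptyset\ne X$, then $X$ is covered by finitely many countable neighborhoods, so $X$ is countable; replacing $N$ by a one-point set keeps $Z$ countable and changes none of the statements. The set $Z$ is open in $X$, so ``open in $Z$'' and ``open in $X$'' mean the same for subsets of $Z$, and compact open subsets of $Z$ are clopen in $X$.

\subsection*{Local structure}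

We recall three facts about a countable compactum $B$. It is metrizable: countably many continuous real functions separate its points, one for each pair, and together they embed $B$ in $\mathbb R^\omega$. It is zero-dimensional: a ball about $b$ whose radius is not one of the countably many distances from $b$ is clopen. It is scattered: if $\emptyset\neq S\subset B$, then by the Baire category theorem the countable compactum $\overline S$ has an isolated point, and this point belongs to the dense subset $S$.

\begin{lemma}\label{lem:structure}
\begin{enumerate}
\item[(a)] Every $z\in Z$ has a neighborhood base of countable compact open subsets of $Z$.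
\item[(b)] Compact subsets of $Z$ are countable.
\item[(c)] A countable open set $W\subset Z$ contains only countably many compact open sets.
\item[(d)] $X$ is zero-dimensional and scattered.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By regularity $z$ has a closed neighborhood $B\subset Z$ contained in a countable neighborhood. Then $B$ is a countable compactum, and the clopen subsets of $B$ that contain $z$ and lie in the interior of $B$ are compact, open in $X$, and form a base at $z$.

(b) Cover the compact set by finitely many sets as in (a).

(c) By (a), $W$ is a countable union of open sets that are compact and metrizable, so $W$ has a countable base. Each compact open subset of $W$ is a finite union of members of that base.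

(d) By (a), points of $Z$ have clopen bases. Let $p\in N$ and let $U$ be a neighborhood of $p$. Choose an open $O\ni p$ with $\overline O\subset U$ and $\overline O\cap N=\{p\}$. The compact set $\overline O\setminus O$ lies in $Z$, so it is covered by a finite union $C$ of compact open subsets of $Z$. The set $O\setminus C=\overline O\setminus C$ is open by the first description and closed by the second; it contains $p$ and lies in $U$. So $X$ is zero-dimensional. A nonempty $S\subset X$ is either contained in the finite set $N$, hence discrete, or meets a countable compact open set $V$, and an isolated point of $S\cap V$ is isolated in $S$.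
\end{proof}

For the rest of the paper, $V_z\subset Z$ is a fixed countable compact open neighborhood of $z\in Z$. By zero-dimensionality we also fix a partition of $X$ into clopen sets $X_p$, $p\in N$, with $p\in X_p$.

\subsection*{Functions as compact open sets}

Let $\mathcal K(Z)$ be the set of compact open subsets of $Z$, including $\emptyset$, with the topology in which the basic neighborhoods of $u\in\mathcal K(Z)$ are
\[
[u,P]=\{v\in\mathcal K(Z):v\cap P=u\cap P\},\qquad P\subset Z\text{ finite}.
\]
This is the topology of pointwise convergence of characteristic functions on $Z$.

\begin{lemma}\label{lem:reduction}
If $\mathcal K(Z)$ is exponentially separable, then so is $C_p(X,2)$.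
\end{lemma}

\begin{proof}
For $e\in2^N$ let $C_e=\{f\in C_p(X,2):f|_N=e\}$. These finitely many sets cover $C_p(X,2)$, so by Lemma~\ref{lem:basic}(b) it suffices to show that each is homeomorphic to $\mathcal K(Z)$. Let $g_e\in C_p(X,2)$ take the value $e(p)$ on $X_p$. The map $f\mapsto f+g_e$ (addition modulo $2$) is a homeomorphism of $C_p(X,2)$ that carries $C_e$ onto $C_0=\{f:f|_N=0\}$. The map $f\mapsto f^{-1}(1)$ is a bijection from $C_0$ onto the clopen subsets of $X$ that miss $N$, which are exactly the compact open subsets of $Z$. It is a homeomorphism because the values on $N$ are fixed, so that both topologies are that of pointwise convergence on $Z$.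
\end{proof}

This lemma and the partition into the sets $X_p$ are where the finiteness of $N$ enters.

\subsection*{Saturated sets}

Fix a countable family $\mathcal F$ of closed subsets of $\mathcal K(Z)$. For $u\in\mathcal K(Z)$ and $F\in\mathcal F$ with $u\notin F$ fix a finite \emph{witness} $P(u,F)\subset Z$ with
\[
[u,P(u,F)]\cap F=\emptyset .
\]
We look for countably many sets $u$ that shadow all $y\in\mathcal K(Z)$. Now $u$ shadows $y$ when $u\notin F$ implies $y\notin F$, and this implication holds as soon as $y$ agrees with $u$ on $P(u,F)$. The requirement is circular, since the finite sets on which $u$ must agree with $y$ depend on $u$. The way out is to find a countable set $W$ that contains the witnesses of all $u\subset W$, and to take $u=y\cap W$, which agrees with $y$ on all of $W$.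

\begin{definition}
A set $W\subset Z$ is \emph{saturated} (for $\mathcal F$ and the chosen witnesses) if it is countable and open, and $P(u,F)\subset W$ whenever $u\in\mathcal K(Z)$, $u\subset W$, $F\in\mathcal F$ and $u\notin F$. For an open $W\subset Z$ we write $\partial W=\mathrm{cl}_ZW\setminus W$ for its boundary in $Z$.
\end{definition}

\begin{lemma}\label{lem:saturated}
\begin{enumerate}
\item[(a)] Every countable subset of $Z$ is contained in a saturated set.
\item[(b)] The union of a nonempty countable chain of saturated sets is saturated.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $S\subset Z$ be countable. Put $O_0=\bigcup_{z\in S}V_z$, and let $O_{n+1}$ be the union of $O_n$ and of all $V_z$ with $z\in P(u,F)$, where $u\in\mathcal K(Z)$, $u\subset O_n$, $F\in\mathcal F$ and $u\notin F$. If $O_n$ is countable and open, then by Lemma~\ref{lem:structure}(c) only countably many pairs $(u,F)$ occur, so $O_{n+1}$ is countable and open. A compact set $u\subset W=\bigcup_nO_n$ lies in some $O_n$, and then its witnesses lie in $O_{n+1}$.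

(b) The union is countable and open. A compact subset $u$ of the union is covered by finitely many members of the chain, hence lies in one of them, which contains the witnesses of $u$.
\end{proof}

One difficulty remains, and it is the subject of this paper: $y\cap W$ is open but need not be compact. It is compact when $y$ misses the boundary of $W$.

\begin{lemma}[Cutting lemma]\label{lem:cut}
Let $W$ be saturated and let $y\in\mathcal K(Z)$ satisfy $y\cap\partial W=\emptyset$. Then $u=y\cap W$ belongs to $\mathcal K(Z)$ and shadows $y$.
\end{lemma}

\begin{proof}
The set $u=y\cap W=y\cap\mathrm{cl}_ZW$ is open by the first description and compact by the second. Let $y\in F\in\mathcal F$ and suppose $u\notin F$. Then $P=P(u,F)\subset W$ by saturation, so $y\cap P=y\cap W\cap P=u\cap P$. Thus $y\in[u,P]\cap F=\emptyset$, a contradiction.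
\end{proof}

\begin{proposition}\label{prop:criterion}
Suppose that for every countable family $\mathcal F$ of closed subsets of $\mathcal K(Z)$ and every choice of witnesses there is a countable family $\mathcal W$ of saturated sets such that each $y\in\mathcal K(Z)$ misses $\partial W$ for some $W\in\mathcal W$. Then $C_p(X,2)$ is exponentially separable.
\end{proposition}

\begin{proof}
The set $A=\{u\in\mathcal K(Z):u\subset W\text{ for some }W\in\mathcal W\}$ is countable by Lemma~\ref{lem:structure}(c), and by Lemma~\ref{lem:cut} every $y\in\mathcal K(Z)$ is shadowed by a member of $A$. Apply Lemmas~\ref{lem:shadow} and~\ref{lem:reduction}.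
\end{proof}

\begin{example}\label{ex:discrete}
Let $Z$ be an uncountable discrete space and $X=Z\cup\{\infty\}$ its one-point compactification. Then $\mathcal K(Z)$ consists of the finite subsets of $Z$. Fix distinct points $a_0,a_1,\ldots$ of $Z$ and let $\mathcal F$ consist of the sets $F_n=\{u:|u|\le n\}$ and $G_n=\{u:a_n\in u\}$. We may take $P(u,F_n)=u$ when $|u|>n$, and $P(u,G_n)=\{a_n\}$ when $a_n\notin u$. Since $\emptyset\notin G_n$, a saturated set must contain every $a_n$, and every countable set $W$ containing all $a_n$ is saturated. The cut $y\cap W$ has at most $|y|$ points and contains the same $a_n$ as $y$, so it shadows $y$. For arbitrary $\mathcal F$ the picture is the same: all boundaries in $Z$ are empty, and a single saturated set satisfies the hypothesis of Proposition~\ref{prop:criterion}.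

A single set also suffices whenever $Z$ is partitioned into countable open pieces. Choose saturated sets $W_0\subset W_1\subset\cdots$ such that $W_{n+1}$ contains every piece that meets $W_n$. The union is saturated and is a union of pieces, so it is clopen in $Z$ and has empty boundary.
\end{example}

\section{When is $X$ Corson?}\label{sec:corson}

The partitions at the end of Example~\ref{ex:discrete} are exactly what the Corson property provides.

\begin{proof}[Proof of Theorem~\ref{thm:class}(i)]
\emph{Corson implies sum of countable spaces.} The sets $Z_p=X_p\setminus\{p\}$, $p\in N$, partition $Z$ into open sets, so it suffices to partition each $Z_p$. The closed subspace $X_p$ of $X$ is Corson; let $h:X_p\to\Sigma(\kappa)$ be an embedding. The map $h-h(p)$ is again an embedding into $\Sigma(\kappa)$, since translations are homeomorphisms of $\mathbb R^\kappa$ and the union of two countable supports is countable. So we may assume $h(p)=0$. For $\gamma<\kappa$ let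
\[
U_\gamma=\{x\in X_p:h(x)(\gamma)\neq0\}=\bigcup_{n\ge1}\{x\in X_p:|h(x)(\gamma)|\ge1/n\}.
\]
The set $U_\gamma$ is open. Because $h(p)=0$, the compact sets on the right miss $p$; they lie in $Z$ and are countable by Lemma~\ref{lem:structure}(b). So $U_\gamma$ is a countable open subset of $Z_p$. Each $z\in Z_p$ lies in $U_\gamma$ for at least one $\gamma$, since $h(z)\neq h(p)=0$, and for at most countably many $\gamma$, since $h(z)\in\Sigma(\kappa)$. Therefore, for countable $S\subset Z_p$, the set $S^*=\bigcup\{U_\gamma:U_\gamma\cap S\neq\emptyset\}$ is countable and open and contains $S$. Call $z,z'\in Z_p$ equivalent if there are $z=z_0,z_1,\dots,z_k=z'$ such that any two consecutive points lie in a common $U_\gamma$. The class of $z$ is the union of the sets $\{z\}^*,\{z\}^{**},\ldots$, so it is countable and open.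

\emph{Sum of countable spaces implies Eberlein.} Let $\{Z_i:i\in I\}$ be a partition of $Z$ into nonempty countable open sets. By Lemma~\ref{lem:structure}(a),(c), the nonempty compact open subsets of $Z_i$ form a countable base of $Z_i$; list them as $W_{i,n}$, $n\in\omega$, with repetitions if needed. Let $\Gamma$ be the disjoint union of $I\times\omega$ and $N$, and define $h:X\to\mathbb R^\Gamma$ by
\[
h(x)(i,n)=\frac{\chi_{W_{i,n}}(x)}{n+1},\qquad h(x)(p)=\chi_{X_p}(x).
\]
All coordinates are continuous, since the sets $W_{i,n}$ and $X_p$ are clopen in $X$. The map takes values in $c_0(\Gamma)$: a point $x$ lies in at most one $Z_i$, so $|h(x)(\gamma)|\ge\varepsilon$ is possible only for $\gamma\in N$ and for $\gamma=(i,n)$ with this $i$ and $n+1\le1/\varepsilon$. It is injective: two points of $N$ are separated by a coordinate $p$, and if $x\in Z_i$ and $x'\neq x$, then some $W_{i,n}$ contains $x$ and misses $x'$. A continuous injection of a compactum into a Hausdorff space is an embedding.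

\emph{Eberlein implies Corson.} The support of $x\in c_0(\Gamma)$ is the union of the finite sets $\{\gamma:|x(\gamma)|\ge1/n\}$, so $c_0(\Gamma)$ lies in the $\Sigma$-product of $\Gamma$ many lines.
\end{proof}

\section{The ladder space}\label{sec:ladder}

By the last two sections, a counterexample needs a space $Z$ whose countable open sets typically have nonempty boundary, so that no partition into countable clopen sets exists, but whose compact sets are too small to meet many of these boundaries. We take $Z=\omega_1$ with a topology in which the boundary of $[0,\delta)$ is the single point $\delta$ for limit $\delta$, and every compact set contains only finitely many limit ordinals. Spaces of this ladder type were used by Pol \cite{Pol} in connection with weakly Lindel\"of function spaces; nothing from that paper is used here.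

\subsection*{The space}

Let $\mathrm{Lim}$ be the set of nonzero limit ordinals below $\omega_1$. For each $\lambda\in\mathrm{Lim}$ choose a \emph{ladder} $L_\lambda\subset\lambda$: a set of successor ordinals, of order type $\omega$ and cofinal in $\lambda$. Thus $L_\lambda\cap[0,\beta]$ is finite for every $\beta<\lambda$. Put $V_\lambda=\{\lambda\}\cup L_\lambda$ for $\lambda\in\mathrm{Lim}$ and $V_\xi=\{\xi\}$ for $\xi\in\omega_1\setminus\mathrm{Lim}$. Let $Z$ be the set $\omega_1$ with the topology in which the points outside $\mathrm{Lim}$ are isolated and the basic neighborhoods of $\lambda\in\mathrm{Lim}$ are the sets $V_\lambda\setminus P$ with $P\subset L_\lambda$ finite. These sets are open, since ladders consist of isolated points. See Figure~\ref{fig:ladder}.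

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[->] (0,0) -- (10.3,0) node[right] {$\omega_1$};
\draw[dashed] (5,-0.4) -- (5,1.5);
\foreach \x in {1,3,4,4.45,4.7,4.85} {\draw[gray] (\x,0) -- (5,1.5); \fill (\x,0) circle (1.6pt);}
\foreach \x in {2,3.5,7,8,8.45,8.7,8.85} {\draw[gray] (\x,0) -- (9,1.5); \draw[fill=white] (\x,0) circle (1.8pt);}
\fill (5,1.5) circle (2.2pt) node[above] {$\delta$};
\draw[fill=white] (9,1.5) circle (2.4pt) node[above] {$\mu$};
\end{tikzpicture}
\caption{Two ladders in the ladder space, for limit ordinals $\delta<\mu$ (drawn above the line). The filled points of the line form $L_\delta$ and converge to $\delta$; the open points form $L_\mu$ and converge to $\mu$. The part of the compact set $\{\mu\}\cup L_\mu$ below $\delta$ is finite, hence compact; the part of $\{\delta\}\cup L_\delta$ below $\delta$ is $L_\delta$, which is not compact.}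
\label{fig:ladder}
\end{figure}

The space $Z$ is Hausdorff. For $\lambda<\mu$ in $\mathrm{Lim}$, the sets $V_\lambda\subset[0,\lambda]$ and $V_\mu\setminus[0,\lambda]$ are disjoint basic neighborhoods; an isolated point $\xi$ is separated from any other point $\zeta$ by $\{\xi\}$ and $V_\zeta\setminus\{\xi\}$. Each $V_\xi$ is open and compact, being a point or a convergent sequence with its limit, so $Z$ is locally compact. It is not compact, since it is uncountable and covered by countable open sets. Let $X=Z\cup\{\infty\}$ be its one-point compactification. With $N=\{\infty\}$ we are in the setting of Theorem~\ref{thm:class}; in particular $X$ is zero-dimensional.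

\begin{lemma}\label{lem:ladder}
\begin{enumerate}
\item[(a)] Every compact subset of $Z$ contains only finitely many points of $\mathrm{Lim}$.
\item[(b)] For every $\delta<\omega_1$ the set $[0,\delta)$ is open and $[0,\delta]$ is clopen in $Z$. If $\delta\in\mathrm{Lim}$, then $\partial[0,\delta)=\{\delta\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A compact set is covered by finitely many $V_\xi$, and $V_\xi\cap\mathrm{Lim}\subset\{\xi\}$.

(b) Both sets are open because $V_\xi\subset[0,\xi]$ for all $\xi$. For $\xi>\delta$ the set $V_\xi\setminus[0,\delta]$ is a neighborhood of $\xi$, so $[0,\delta]$ is closed and $\partial[0,\delta)\subset\{\delta\}$. If $\delta\in\mathrm{Lim}$, every neighborhood of $\delta$ meets $L_\delta\subset[0,\delta)$.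
\end{proof}

\subsection*{Proof of Theorem~\ref{thm:example}}

Both halves of the proof close off below a limit ordinal $\delta$ and then look at the boundary point $\delta$.

\emph{$X$ is not Corson.} By Theorem~\ref{thm:class}(i) it suffices to show that $Z$ has no partition into countable open pieces. Suppose it has one. Choose $0<\beta_0<\beta_1<\cdots<\omega_1$ such that every piece meeting $[0,\beta_n)$ is contained in $[0,\beta_{n+1})$; this is possible because countably many countable pieces meet $[0,\beta_n)$. Let $\delta=\sup_n\beta_n\in\mathrm{Lim}$. Every piece that meets $[0,\delta)$ is contained in $[0,\delta)$. The piece containing $\delta$ is a neighborhood of $\delta$, so it meets $[0,\delta)$ by Lemma~\ref{lem:ladder}(b); hence $\delta\in[0,\delta)$, which is absurd.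

\emph{$C_p(X,2)$ is exponentially separable.} Fix $\mathcal F$ and witnesses as in Proposition~\ref{prop:criterion}, and let $E$ be the set of $\delta\in\mathrm{Lim}$ such that $[0,\delta)$ is saturated. We claim that $E$ is unbounded in $\omega_1$. Given $\beta_0<\omega_1$, use Lemma~\ref{lem:saturated}(a) to choose saturated sets $W_n$ and ordinals $\beta_0<\beta_1<\cdots<\omega_1$ with $[0,\beta_n)\subset W_n\subset[0,\beta_{n+1})$. For $\delta=\sup_n\beta_n\in\mathrm{Lim}$ the set $[0,\delta)=\bigcup_nW_n$ is saturated by Lemma~\ref{lem:saturated}(b), so $\beta_0<\delta\in E$.

No single $[0,\delta)$ serves all compact sets, because $V_\delta$ contains its boundary point. So pick $\delta_0<\delta_1<\cdots$ in $E$ and let $\mathcal W=\{[0,\delta_n):n\in\omega\}$. The boundaries are the distinct singletons $\{\delta_n\}\subset\mathrm{Lim}$, and by Lemma~\ref{lem:ladder}(a) each $y\in\mathcal K(Z)$ contains only finitely many $\delta_n$. Proposition~\ref{prop:criterion} applies.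

\emph{Height and weight.} The isolated points of $X$ are those of $\omega_1\setminus\mathrm{Lim}$, so $X^{(1)}=\mathrm{Lim}\cup\{\infty\}$. Each $\lambda\in\mathrm{Lim}$ is isolated in $X^{(1)}$ by $V_\lambda$, while every neighborhood of $\infty$ contains all but finitely many points of $\mathrm{Lim}$ by Lemma~\ref{lem:ladder}(a). So $X^{(2)}=\{\infty\}$ and $X^{(3)}=\emptyset$. The members of $\mathcal K(Z)$ and their complements form a base of $X$, since every compact subset of $Z$ lies in a finite union of sets $V_\xi$. Each member of $\mathcal K(Z)$ is countable, so it lies in some $[0,\beta)$, and each $[0,\beta)$ contains countably many by Lemma~\ref{lem:structure}(c). Hence the weight is at most $\omega_1$, and it is not countable because $X$ has uncountably many isolated points. \qed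

\begin{remark}
Neither the height nor the weight can be lowered. If a compactum $X$ has $X^{(2)}=\emptyset$, then $X^{(1)}$ is compact and discrete, hence finite; with $N=X^{(1)}$ the space $Z$ is discrete, and Theorem~\ref{thm:class}(i) shows that $X$ is Eberlein and Corson. A compactum of countable weight embeds in $\mathbb R^\omega$ and is Corson.
\end{remark}

\section{What exponential separability implies}\label{sec:necessary}

Now $X$ is an arbitrary zero-dimensional compactum. We shall use that \emph{every clopen subset $U$ of a closed set $K\subset X$ is the trace on $K$ of a clopen subset of $X$}: the sets $U$ and $K\setminus U$ are disjoint and compact, so finitely many clopen subsets of $X$ that miss $K\setminus U$ cover $U$, and their union has trace $U$.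

The first lemma is one direction of Tkachuk's characterization; we include the short proof.

\begin{lemma}\label{lem:monolithic}
If $C_p(X,2)$ is functionally countable, then $X$ is $\omega$-monolithic.
\end{lemma}

\begin{proof}
Let $Q\subset X$ be countable. The restriction map $\pi:C_p(X,2)\to2^Q$ is continuous and $2^Q$ embeds in $\mathbb R$, being finite or a Cantor set; so $\pi$ has countable image. Every clopen subset $U$ of $\overline Q$ extends to a clopen subset of $X$, so $\chi_{U\cap Q}$ is in the image of $\pi$; and $U=\overline{U\cap Q}$ is determined by $U\cap Q$. Hence $\overline Q$ has countably many clopen subsets. They form a base, so the compactum $\overline Q$ is metrizable.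
\end{proof}

To go beyond functional countability we look for forbidden configurations. The next lemma passes the hypothesis from $X$ to a configuration inside $X$, and the one after it rules out all nonmetrizable linear orders.

\begin{lemma}\label{lem:transfer}
Let $K\subset X$ be closed and let $\varphi:K\to L$ be a continuous map onto a zero-dimensional compactum $L$. If $C_p(X,2)$ is exponentially separable, then so is $C_p(L,2)$.
\end{lemma}

\begin{proof}
Restriction maps $C_p(X,2)$ continuously into $C_p(K,2)$, and onto it by the extension property above. The map $g\mapsto g\circ\varphi$ from $C_p(L,2)$ to $C_p(K,2)$ is continuous, and since $\varphi$ is onto, it is injective with continuous inverse on its image: the value of $g$ at $\varphi(x)$ is the value of $g\circ\varphi$ at $x$. A continuous map of a compactum onto a Hausdorff space is a quotient map, so the image consists of all $f\in C_p(K,2)$ with $f(x)=f(x')$ whenever $\varphi(x)=\varphi(x')$. These conditions define a closed set. Apply Lemma~\ref{lem:basic}(a) twice.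
\end{proof}

\begin{lemma}\label{lem:ordered}
If $L$ is a zero-dimensional linearly ordered compactum and $C_p(L,2)$ is exponentially separable, then $L$ is metrizable.
\end{lemma}

\begin{proof}
Assume $L\neq\emptyset$. Every nonempty closed $C\subset L$ has a largest element, because the closed sets $\{x\in C:x\ge c\}$, $c\in C$, form a chain and have a common point; symmetrically it has a least element. Let $D\subset C_p(L,2)$ be the set of non-increasing functions. It is closed, being defined by the conditions $f(x)\geq f(x')$ for $x\le x'$.

\emph{$D$ is discrete.} The constant $0$ is the only member of $D$ with value $0$ at $\min L$, and the constant $1$ is the only one with value $1$ at $\max L$. If $f\in D$ is not constant, let $a=\max f^{-1}(1)$ and $b=\min f^{-1}(0)$. Then $a<b$, no point lies strictly between them, and $f$ is the only member of $D$ with value $1$ at $a$ and $0$ at $b$. By Lemma~\ref{lem:basic}(d), $D$ is countable.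

\emph{$D$ separates the points of $L$.} Let $x<x'$, let $U$ be a clopen set with $x\in U$ and $x'\notin U$, and put $a=\max(U\cap[x,x'])<x'$. As $U$ is open, there is $b>a$ with $[a,b)\subset U$, and $b\le x'$ since $x'\notin U$. Points of $(a,b)$ would lie in $U\cap[x,x']$ above $a$, so $(a,b)=\emptyset$. Then $\{t:t\le a\}=\{t:t<b\}$ is clopen, and its characteristic function belongs to $D$ and separates $x$ from $x'$.

The map $t\mapsto(f(t))_{f\in D}$ is therefore a continuous injection of $L$ into the metrizable space $2^D$, hence an embedding.
\end{proof}

Zero-dimensionality is used only in the second step, and it is needed there: the lexicographically ordered square is compact, connected and not metrizable, and it carries only the two constant functions to $2$. The case that matters most is $L=\omega_1+1$. It is zero-dimensional and not metrizable, being a compactum with uncountably many isolated points; the set $D$ consists of the constants and of the functions $\chi_{[0,\alpha]}$, $\alpha<\omega_1$.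

To find $\omega_1+1$ as an image of a closed subspace when countable tightness fails, we use free sequences. A family $\{x_\alpha:\alpha<\omega_1\}\subset X$ is a \emph{free sequence} if $\overline{\{x_\beta:\beta<\alpha\}}\cap\overline{\{x_\beta:\beta\ge\alpha\}}=\emptyset$ for all $\alpha<\omega_1$. The next lemma is the case of Arhangel'skii's theorem on free sequences in compacta that we need.

\begin{lemma}\label{lem:free}
If the zero-dimensional compactum $X$ is not countably tight, then it contains a free sequence $\{x_\alpha:\alpha<\omega_1\}$.
\end{lemma}

\begin{proof}
Let $S\subset X$ and $p\in\overline S$ be such that $p$ is not in $Y$, the union of the closures of the countable subsets of $S$. The closure of a countable subset of $Y$ lies in $Y$, since it lies in the closure of a countable union of countable subsets of $S$. We choose points $x_\alpha\in Y$ and clopen sets $H_\alpha\ni p$ by recursion. At stage $\alpha$ the set $K_\alpha=\overline{\{x_\beta:\beta<\alpha\}}$ lies in $Y$, so it misses $p$; let $H_\alpha\ni p$ be clopen and disjoint from $K_\alpha$. List the ordinals $\le\alpha$ as $\beta_0,\beta_1,\ldots$, with repetitions if needed, and pick $s_n\in S\cap H_{\beta_0}\cap\dots\cap H_{\beta_n}$. By compactness there is a point $x_\alpha\in\bigcap_n\overline{\{s_m:m\ge n\}}$.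 Then $x_\alpha\in Y$ and $x_\alpha\in H_\beta$ for all $\beta\le\alpha$. In the end the closed set $H_\alpha$ contains every $x_\gamma$ with $\gamma\ge\alpha$ and misses $K_\alpha$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:necessary}]
By Lemmas~\ref{lem:basic}(c) and~\ref{lem:monolithic}, $X$ is $\omega$-monolithic. The statement on linearly ordered images is the combination of Lemmas~\ref{lem:transfer} and~\ref{lem:ordered}.

\emph{Countable tightness.} Suppose it fails, and take a free sequence from Lemma~\ref{lem:free}. Put $K=\overline{\{x_\alpha:\alpha<\omega_1\}}$ and $K_\alpha=\overline{\{x_\beta:\beta<\alpha\}}$. The set $K$ is the disjoint union of the closed sets $K_\alpha$ and $\overline{\{x_\beta:\beta\ge\alpha\}}$, so $K_\alpha$ is clopen in $K$. The sets $K_\alpha$ increase and $K_0=\emptyset$. Define $\varphi:K\to\omega_1+1$ by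
\[
\varphi(x)=\sup\{\gamma<\omega_1:x\notin K_\gamma\}.
\]
For $\alpha<\omega_1$ we have $\varphi(x)\le\alpha$ if and only if $x\in K_\gamma$ for all $\gamma>\alpha$, that is, if and only if $x\in K_{\alpha+1}$. So $\varphi^{-1}[0,\alpha]=K_{\alpha+1}$ is clopen in $K$. The sets $[0,\alpha]$, $\alpha<\omega_1$, and their complements generate the topology of $\omega_1+1$, so $\varphi$ is continuous. Since $x_\alpha\in K_{\alpha+1}\setminus K_\alpha$, we get $\varphi(x_\alpha)=\alpha$. The image $\varphi(K)$ is closed and contains the dense set $\omega_1$, so $\varphi$ is onto. Then $\omega_1+1$ is a continuous image of a closed subspace of $X$ and would be metrizable, which is false.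

\emph{Fr\'echet--Urysohn property.} If $x\in\overline S$, then $x\in\overline{S_0}$ for a countable $S_0\subset S$. The space $\overline{S_0}$ is metrizable, so a sequence from $S_0$ converges to $x$.

\emph{Linearly ordered compacta.} A metrizable compactum embeds in $\mathbb R^\omega$ and is Corson. If $X$ is Corson, then $C_p(X,2)$ is exponentially separable by Tkachuk's theorem. If $C_p(X,2)$ is exponentially separable, then $X$ is metrizable by Lemma~\ref{lem:ordered}.
\end{proof}

\section{Countable height}\label{sec:height}

We return to the setting of Section~\ref{sec:cutting}, beginning with the example that shows what can go wrong.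

\begin{proof}[Proof of Theorem~\ref{thm:class}(iii)]
Let $X=\omega_1+1$ and $N=\{\omega_1\}$. Each $\alpha<\omega_1$ has the countable neighborhood $[0,\alpha]$. A countable subset of $X$ lies in a closed set $[0,\delta]\cup\{\omega_1\}$ with $\delta<\omega_1$, so its closure is a countable compactum; in particular $X$ is $\omega$-monolithic. But $C_p(X,2)$ is not exponentially separable by Lemma~\ref{lem:ordered}.
\end{proof}

It is instructive to run the proof of Theorem~\ref{thm:example} on this space. The underlying set of $Z$ is again $\omega_1$, and for limit $\delta$ the open set $[0,\delta)$ again has boundary $\{\delta\}$. But now the compact set $[0,\sup_n\delta_n+1]$ contains all the boundary points $\delta_n$, however many countable ordinals are chosen. The height is uncountable: the derived set of a closed unbounded subset of $\omega_1$ is closed unbounded, and so is a countable intersection of such sets, so $X^{(\alpha)}\neq\emptyset$ for all $\alpha<\omega_1$.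

In general, a compact set that meets infinitely many successive boundaries has an accumulation point, a point of $X^{(1)}$. If it meets $\omega$ successive blocks of $\omega$ boundaries, these accumulation points accumulate at a point of $X^{(2)}$. The next lemma continues this count: meeting $\omega^\rho$ successive boundaries forces a point of $X^{(\rho)}$. Here $\omega^\rho$ is ordinal exponentiation: $\omega^0=1$, $\omega^{\rho+1}=\sup_n\omega^\rho\cdot n$, and $\omega^\rho=\sup_{\sigma<\rho}\omega^\sigma$ for limit $\rho$; it is countable when $\rho$ is. The induction must record where the point of $X^{(\rho)}$ lies, since the points obtained from different blocks have to be distinct.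

\begin{lemma}\label{lem:rank}
Let $W_\alpha$, $\alpha<\omega_1$, be open subsets of $Z$ such that $\mathrm{cl}_ZW_\alpha\subset W_\gamma$ whenever $\alpha<\gamma$. Let $K\subset Z$ be compact and $\beta,\rho<\omega_1$. If $K\cap\partial W_\alpha\neq\emptyset$ for all $\alpha$ with $\beta\le\alpha<\beta+\omega^\rho$, then
\[
K\cap X^{(\rho)}\cap\bigl(\mathrm{cl}_ZW_{\beta+\omega^\rho}\setminus W_\beta\bigr)\neq\emptyset .
\]
\end{lemma}

\begin{proof}
For $\beta\le\gamma$ write $R(\beta,\gamma)=\mathrm{cl}_ZW_\gamma\setminus W_\beta$. This set is closed in $Z$, and it grows when $\beta$ decreases or $\gamma$ increases. We argue by induction on $\rho$, for all $\beta$ at once.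

For $\rho=0$, any point of $K\cap\partial W_\beta$ works, since $\partial W_\beta=R(\beta,\beta)\subset R(\beta,\beta+1)$.

Suppose the lemma holds for $\rho$ and the hypothesis holds for $\beta$ and $\rho+1$. Put $\beta_n=\beta+\omega^\rho\cdot n$ and $\gamma=\beta+\omega^{\rho+1}$. Then $\beta_{n+1}=\beta_n+\omega^\rho<\gamma$, so the hypothesis holds for $\beta_n$ and $\rho$, and there are points $x_n\in K\cap X^{(\rho)}\cap R(\beta_n,\beta_{n+1})$. We have $x_n\in\mathrm{cl}_ZW_{\beta_{n+1}}\subset W_{\beta_{n+2}}$, while for $m\ge n+2$ we have $x_m\notin W_{\beta_m}\supset W_{\beta_{n+2}}$. So $x_0,x_2,x_4,\ldots$ are distinct. They lie in the compact set $K\cap X^{(\rho)}\cap R(\beta,\gamma)$, so they have an accumulation point $x$ in it. This point is not isolated in $X^{(\rho)}$, that is, $x\in X^{(\rho+1)}$.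

Let $\rho$ be a limit ordinal and $\gamma=\beta+\omega^\rho$. For $\sigma<\rho$ we have $\beta+\omega^\sigma\le\gamma$, so the hypothesis holds for $\beta$ and $\sigma$, and the compact set $K\cap X^{(\sigma)}\cap R(\beta,\gamma)\supset K\cap X^{(\sigma)}\cap R(\beta,\beta+\omega^\sigma)$ is nonempty. These sets decrease as $\sigma$ increases, so they have a common point, which lies in $\bigcap_{\sigma<\rho}X^{(\sigma)}=X^{(\rho)}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(ii)]
If $C_p(X,2)$ is exponentially separable, it is functionally countable by Lemma~\ref{lem:basic}(c). If it is functionally countable, $X$ is $\omega$-monolithic by Lemma~\ref{lem:monolithic}. If $X$ is $\omega$-monolithic and $S\subset X$ is countable, then $\overline S$ is compact and metrizable, hence second countable; so countably many of the countable open sets $V_z$ cover $\overline S\cap Z$, and $\overline S$ is countable. These three implications do not use the height.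

Now assume that closures of countable sets are countable and that $X^{(\eta)}=\emptyset$ with $\eta<\omega_1$. Fix $\mathcal F$ and witnesses as in Proposition~\ref{prop:criterion}. We construct saturated sets $W_\alpha$, $\alpha<\omega_1$, by recursion. Let $W_0$ be any saturated set. Given $W_\alpha$, the set $\mathrm{cl}_ZW_\alpha$ is countable by assumption, and Lemma~\ref{lem:saturated}(a) gives a saturated $W_{\alpha+1}\supset\mathrm{cl}_ZW_\alpha$. For limit $\lambda$ let $W_\lambda=\bigcup_{\alpha<\lambda}W_\alpha$, which is saturated by Lemma~\ref{lem:saturated}(b). The sets increase, and $\mathrm{cl}_ZW_\alpha\subset W_{\alpha+1}\subset W_\gamma$ for $\alpha<\gamma$. Lemma~\ref{lem:rank} with $\beta=0$ and $\rho=\eta$ shows that every compact $K\subset Z$ misses $\partial W_\alpha$ for some $\alpha<\omega^\eta$, since otherwise $X^{(\eta)}\neq\emptyset$. The family $\mathcal W=\{W_\alpha:\alpha<\omega^\eta\}$ is countable because $\eta$ is countable, and Proposition~\ref{prop:criterion} applies.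
\end{proof}

The two assumptions play separate roles in the last step. Countable closures allow each saturated set to absorb the boundary of the previous one; countable height bounds, uniformly in $K$, the number of successive boundaries that a compact set can meet.

\begin{remark}
By parts (i) and (ii) of Theorem~\ref{thm:class}, a compactum $X$ of countable height that is locally countable outside a finite set $N$ answers the question in the negative exactly when closures of countable subsets of $X$ are countable and $X\setminus N$ is not a topological sum of countable spaces. The ladder compactum satisfies the first condition because every countable subset lies in a closed set $[0,\delta]\cup\{\infty\}$, by Lemma~\ref{lem:ladder}(b).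
\end{remark}

\begin{thebibliography}{9}

\bibitem{HS}
Rodrigo Hern\'andez-Guti\'errez and Santi Spadaro,
\emph{Comparing functional countability and exponential separability},
arXiv:2403.15552 (2024).

\bibitem{Pol}
R.~Pol, Studia Math. 64 (1979).

\end{thebibliography}
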